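# Triangular homotopy equivalences and barycentric subdivision

## 1. Control maps, triangular maps and fibers

Simplicial complexes carry the weak topology and are identified with their underlying spaces. For a simplex $\sigma$ we write $\mathring\sigma$ for the open simplex, $\partial\sigma$ for the boundary, $\hat\sigma$ for the barycenter, and $\tau\le\sigma$ when $\tau$ is a face of $\sigma$. We write $I=[0,1]$. "Contractible" and "connected" both include "nonempty".

**Definition (triangular map).** Let $Y$ be a simplicial complex. Let $X,Z$ be spaces with *control maps* $p:X\to Y$ and $q:Z\to Y$. A map $f:(X,p)\to(Z,q)$ is *$Y$-triangular* if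
$$q\bigl(f(p^{-1}(\mathring\sigma))\bigr)\subset\sigma\qquad\text{for all simplices }\sigma\in Y .$$

A closed simplex is the union of its open faces, and each face of $\sigma$ lies in $\sigma$. So the condition is equivalent to
$$q\bigl(f(p^{-1}(\sigma))\bigr)\subset\sigma\qquad\text{for all }\sigma\in Y. \tag{1}$$
A triangular map may therefore move a point over $\mathring\sigma$ to a point over a smaller face, but never to a point outside $\sigma$.

*Example.* Let $Y=[0,1]$ with vertices $0,1$ and one edge, and let $X=Z=Y$ with identity control maps. Then $f$ is $Y$-triangular exactly when $f(0)=0$ and $f(1)=1$. So $y\mapsto y^2$ is $Y$-triangular.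

*Example.* Every map $f:(X,f)\to(Y,\mathrm{id}_Y)$, controlled by itself, is $Y$-triangular, because $f(f^{-1}(\mathring\sigma))\subset\mathring\sigma$.

**Definition (triangular homotopy).** Two maps $f,g:(X,p)\to(Z,q)$ are *$Y$-triangular homotopic* if there is a homotopy $H:f\simeq g$ which is $Y$-triangular as a map $(X\times I,\,p\circ\mathrm{pr}_1)\to(Z,q)$.

*Example.* On $[0,1]$ with identity controls, $H(y,t)=(1-t)y+ty^2$ fixes $0$ and $1$ for all $t$. So $y$ and $y^2$ are $Y$-triangular homotopic.

**Definition (triangular homotopy equivalence).** A map $f:(X,p)\to(Z,q)$ is a *$Y$-triangular homotopy equivalence* ($Y$-t.h.e.) if there are $g:Z\to X$ and homotopies $h_1:f g\simeq\mathrm{id}_Z$, $h_2:g f\simeq\mathrm{id}_X$ such that $f,g,h_1,h_2$ are all $Y$-triangular. Here $g:(Z,q)\to(X,p)$, $h_1:(Z\times I,q\circ\mathrm{pr}_1)\to(Z,q)$ and $h_2:(X\times I,p\circ\mathrm{pr}_1)\to(X,p)$. By (1), this says that $f,g,h_1,h_2$ restrict to homotopy equivalences over each closed simplex.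

*Example.* Let $X$ be the triangle with vertices $a,b,c$, let $Y=[0,1]$, and let $f$ be the simplicial map with $f(a)=0$, $f(b)=f(c)=1$, which is also the control map of $X$. Put $g(y)=(1-y)a+yb$. Then $fg=\mathrm{id}_Y$, and $h_2(x,t)=(1-t)\,gf(x)+tx$ lies over $f(x)$ for all $t$, since $f$ is affine on $X$. So $f:(X,f)\to(Y,\mathrm{id}_Y)$ is a $Y$-t.h.e.

**Definition (barycentric subdivision).** $Sd\,Y$ has as vertices the barycenters $\hat\sigma$ of the simplices of $Y$, and its simplices are spanned by the barycenters of chains $\sigma_0<\dots<\sigma_k$. The underlying space is that of $Y$, so one may speak of $(Sd\,Y)$-triangular maps.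

*Example.* $Sd\,[0,1]$ has vertices $0,\tfrac12,1$ and edges $[0,\tfrac12],[\tfrac12,1]$. With identity controls, $y\mapsto y^2$ is not $(Sd\,Y)$-triangular, because it moves the vertex $\tfrac12$ to $\tfrac14$. But if we take $f'(y)=y^2$ and use $f'$ itself as the control map on $X=[0,1]$, then $f':(X,f')\to(Y,\mathrm{id}_Y)$ is an $(Sd\,Y)$-t.h.e. The inverse is $g'(y)=\sqrt y$, both homotopies are constant, and $f'g'=\mathrm{id}$ shows that $g'$ is triangular.

**Definition (preimages and fibers).** Let $f:X\to Y$ be simplicial. For a subcomplex $L\subset Y$ put $X_L:=f^{-1}(L)$, a subcomplex of $X$. For a simplex $\sigma$ of $Y$ put $K_\sigma:=f^{-1}(\hat\sigma)$. For a vertex $v$ we have $K_v=X_v$.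

*Example.* For the triangle above, $X_0=\{a\}$, $X_1$ is the edge $bc$, $X_Y=X$, and $K_Y=f^{-1}(\frac12)$ is the segment joining the midpoints of $ab$ and $ac$. If $X$ is replaced by the boundary of that triangle, $K_Y$ consists of those two midpoints.

**Definition (acyclic).** A space is *acyclic* if it has the integral homology of a point.

*Example.* Contractible spaces are acyclic. The circle and the empty set are not. A graph is acyclic exactly when it is a tree, and then it is contractible. Section 6 contains an acyclic space which is not contractible.

## 2. Facts recalled about CW complexes, coverings and degree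

**(T1)** If $T$ is contractible and $(P,Q)$ is a CW pair, every map $\varphi:Q\to T$ extends to $P$. Indeed, $\varphi$ is homotopic to a constant map, the constant map extends, and one applies the homotopy extension property.

**(T2)** A simply connected acyclic CW complex is contractible (Hurewicz and Whitehead).

**(T3)** Collapsing a contractible subcomplex of a CW complex to a point is a homotopy equivalence.

**(T4)** Coverings have the homotopy lifting property for all spaces. If two maps $\Gamma\to E$ lift the same map $\Gamma\to K$ through a covering $E\to K$, the set where they agree is open and closed in $\Gamma$: over an evenly covered neighborhood, two lifts at a point lie either in the same sheet, and then agree nearby, or in different sheets, and then differ nearby. A connected CW complex has a universal covering, which is one-sheeted if and only if the complex is simply connected.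

**(T5)** *Brouwer degree.* For a bounded open $U\subset\mathbb R^n$, a continuous $\varphi:\overline U\to\mathbb R^n$ and $p\notin\varphi(\partial U)$ there is an integer $\deg(\varphi,U,p)$ with the following properties.

- *Normalization:* $\deg(\mathrm{id},U,p)=1$ if $p\in U$.
- *Additivity and excision:* if $U_1,\dots,U_r\subset U$ are disjoint open sets ($r\ge0$) and $p\notin\varphi(\overline U\setminus\bigcup U_i)$, then $\deg(\varphi,U,p)=\sum_i\deg(\varphi,U_i,p)$. In particular, for $r=0$, the degree is $0$ if $p\notin\varphi(\overline U)$.
- *Homotopy invariance:* if $H:\overline U\times[\alpha,\beta]\to\mathbb R^n$ is continuous and $p\notin H(\partial U\times[\alpha,\beta])$, then $\deg(H_t,U,p)$ does not depend on $t$.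

*Example.* Let $\varphi:[0,1]\to[0,1]$ be piecewise linear with $0\mapsto0$, $\frac13\mapsto\frac34$, $\frac23\mapsto\frac14$, $1\mapsto1$. It takes the value $\frac12$ at three points, once in each third, where it goes up, down, up. The local degrees are $+1,-1,+1$, and their sum is $\deg(\varphi,(0,1),\frac12)=1$.

## 3. Does a $Y$-triangular equivalence refine to $Sd\,Y$?

From now on $X$ and $Y$ are finite-dimensional locally finite simplicial complexes and $f:X\to Y$ is simplicial, regarded as a map $f:(X,f)\to(Y,\mathrm{id}_Y)$. The following conjecture is taken from Spiros Adams-Florou, "Triangular homotopy equivalences", arXiv:1310.2768 (2013).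

**Conjecture.** *If the simplicial map $f:(X,f)\to(Y,\mathrm{id}_Y)$ is a $Y$-triangular homotopy equivalence, then there is a map $f':X\to Y$ such that*

- *(i) $f$ and $f'$ are $Y$-triangular homotopic as maps $(X,f)\to(Y,\mathrm{id}_Y)$, and*
- *(ii) $f':(X,f')\to(Y,\mathrm{id}_Y)$ is an $(Sd\,Y)$-triangular homotopy equivalence.*

In words: control over the simplices of $Y$ is given; can the map be adjusted within this control so that it is controlled over the finer simplices of $Sd\,Y$? We are to prove or disprove this. The answer is that it is false, and we shall find exactly when $f'$ exists.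

In (ii) the control map on $X$ is $f'$ itself, so $f'$ is automatically triangular. The content of (ii) lies in the inverse and the homotopies.

If $\dim Y\le 0$, then $Sd\,Y=Y$, and $f'=f$ with the constant homotopy works. The first case with content is $Y=[0,1]$. For it we first need a usable form of the hypothesis and of the conclusion.

## 4. Contractibility over closed simplices and over barycenters

**Lemma 1.** *A simplicial map $f:(X,f)\to(Y,\mathrm{id}_Y)$ is a $Y$-t.h.e. if and only if $X_\sigma$ is contractible for every closed simplex $\sigma$ of $Y$.*

**Step 1: from an equivalence to contractible preimages.** Let $g,h_1,h_2$ be as in the definition. By (1), $g(\sigma)\subset X_\sigma$, $h_1(\sigma\times I)\subset\sigma$ and $h_2(X_\sigma\times I)\subset X_\sigma$. So $f|:X_\sigma\to\sigma$ is a homotopy equivalence with inverse $g|_\sigma$. Since $\sigma$ is contractible, so is $X_\sigma$.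

**Step 2: construction of $g$ and $h_1$.** Suppose all $X_\sigma$ are contractible. We construct $g:Y\to X$ with $g(\sigma)\subset X_\sigma$ by induction on $\dim\sigma$. For a vertex $v$ choose $g(v)\in X_v$. If $g$ is defined on $\partial\sigma$ with $g(\tau)\subset X_\tau$ for $\tau<\sigma$, then $g|_{\partial\sigma}$ maps into $X_{\partial\sigma}\subset X_\sigma$, and (T1) extends it to a map $\sigma\to X_\sigma$. The result is continuous on each closed simplex, hence continuous, and it is triangular. For $y\in\sigma$ we have $f(g(y))\in\sigma$, so the homotopy $h_1(y,t)=(1-t)f(g(y))+ty$ from $fg$ to $\mathrm{id}_Y$ is defined inside $\sigma$. It is continuous on each $\sigma\times I$, and triangular.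

**Step 3: construction of $h_2$.** We construct $h_2:X\times I\to X$ from $gf$ to $\mathrm{id}_X$ with $h_2(X_\sigma\times I)\subset X_\sigma$, again by induction on $\dim\sigma$. On $X_\sigma\times\{0\}$ it must be $gf$, and $gf(X_\sigma)\subset g(\sigma)\subset X_\sigma$. On $X_\sigma\times\{1\}$ it must be the identity. On $X_{\partial\sigma}\times I$ it is already constructed, with values in $X_{\partial\sigma}\subset X_\sigma$ (for a vertex, $X_{\partial\sigma}=\emptyset$). So (T1), applied to the CW pair
$$\bigl(X_\sigma\times I,\;X_\sigma\times\{0,1\}\cup X_{\partial\sigma}\times I\bigr),$$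
extends it over $X_\sigma\times I$ with values in $X_\sigma$. For different $\sigma$ of the same dimension, the sets $X_\sigma$ meet only over proper faces, where the map was already fixed, so the extensions agree. Every simplex $s$ of $X$ lies in $X_{f(s)}$, so $h_2$ is defined and continuous on all of $X\times I$. $\square$

For the conclusion (ii) we need only one consequence, valid for maps which need not be simplicial.

**Lemma 2.** *If $f':(X,f')\to(Y,\mathrm{id}_Y)$ is an $(Sd\,Y)$-t.h.e., then $f'^{-1}(\hat\sigma)$ is contractible for every simplex $\sigma$ of $Y$.*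

*Proof.* The point $\hat\sigma$ is a vertex of $Sd\,Y$, so $\{\hat\sigma\}$ is a closed simplex of $Sd\,Y$. Let $g',h_2'$ be the inverse and the homotopy, and put $D=f'^{-1}(\hat\sigma)$. By (1), $f'(g'(\hat\sigma))=\hat\sigma$, so $g'(\hat\sigma)\in D$, and $h_2'(D\times I)\subset D$. Hence $h_2'|_{D\times I}$ is a homotopy inside $D$ from $g'f'|_D$, which is constant with value $g'(\hat\sigma)$, to $\mathrm{id}_D$. $\square$

*Example.* For the boundary of a triangle mapped to $[0,1]$ as in Section 1, $X_0$ and $X_1$ are contractible but $X_Y$ is a circle, so $f$ is not a $Y$-t.h.e.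

## 5. Maps to an interval, and what the fiber over $\frac12$ must satisfy

Let $Y=[0,1]$ and write $K=f^{-1}(\frac12)$. A point $x$ of $X$ over $y\in(0,1)$ can be written uniquely as $x=(1-y)x_0+yx_1$, with $x_0\in X_0$, $x_1\in X_1$ in the carrier simplex of $x$: collect the vertices over $0$ and those over $1$, and normalize. So
$$f^{-1}((0,1))\cong K\times(0,1),\qquad x\mapsto\bigl(\tfrac12x_0+\tfrac12x_1,\;y\bigr).$$

**The hypothesis by hand.** Let $U=f^{-1}([0,1))$ and $V=f^{-1}((0,1])$. The set $U$ deformation retracts to $X_0$: at time $r$, multiply the barycentric coordinates over $1$ by $1-r$, and multiply those over $0$ by $(1-(1-r)y)/(1-y)$, where $y=f(x)<1$, so that the total is again $1$. Symmetrically, $V$ deformation retracts to $X_1$. And $U\cap V\simeq K$.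

Suppose $f$ is a $Y$-t.h.e. By Lemma 1, $X_0,X_1,X$ are contractible. In the Mayer–Vietoris sequence
$$H_{i+1}(X)\to H_i(K)\to H_i(U)\oplus H_i(V)\to H_i(X)$$
we read off $H_i(K)=0$ for $i\ge1$, and $H_0(K)=\ker(\mathbb Z^2\to\mathbb Z)\cong\mathbb Z$. So $K$ is acyclic.

Conversely, let $X_0,X_1$ be contractible and $K$ acyclic. The same sequence shows that $X$ is acyclic. By van Kampen $X$ is simply connected: $U,V$ are simply connected and $U\cap V$ is connected, and *the group $\pi_1(K)$ plays no role*. By (T2), $X$ is contractible, and by Lemma 1, $f$ is a $Y$-t.h.e.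

**The first attempt, $f'=f$.** Condition (i) is then trivial. By Lemma 2, condition (ii) requires $K=f^{-1}(\frac12)$ to be contractible. The hypothesis gives only that $K$ is acyclic. If $\dim X\le2$, then $K$ has dimension at most $1$, so it is a tree and there is no obstruction from $K$. The attempt stops exactly when $K$ is acyclic with $\pi_1(K)\neq1$.

This does not disprove the conjecture, since $f'$ may be another map. Its level set $D=f'^{-1}(\frac12)$ may look quite different from $K$. We first construct such a $K$, and then study all possible level sets.

## 6. An acyclic complex with nontrivial fundamental group, and its suspension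

**Lemma 3.** *There is a finite connected $2$-dimensional simplicial complex $K$ which is acyclic and has $\pi_1(K)\neq1$.*

*Proof.* Let $K$ be a triangulation of the presentation $2$-complex of
$$\langle s,t\mid s^3(st)^{-2},\ t^5(st)^{-2}\rangle .$$

**Step 1: the triangulation.** Subdivide each of the two loops $s,t$ into three edges. The $1$-skeleton becomes two $3$-cycles with a common vertex, which is a simplicial graph. A relator of length $\ell$ becomes a $3\ell$-gon with outer vertices $o_i$, where $o_i,o_{i+1}$ are the ends of an edge of the graph and hence distinct in $K$. Place a concentric $3\ell$-gon with new vertices $n_i$ inside it. Fill the ring with the triangles $n_io_io_{i+1}$ and $n_in_{i+1}o_{i+1}$, and cone the inner polygon to a new central vertex. Every new simplex has three, respectively two, distinct vertices, and its vertex set determines it, since it contains new vertices. So this is a finite simplicial complex.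

**Step 2: homology.** In the presentation complex there is one vertex, so $\partial_1=0$. The exponent sums of $(s,t)$ in the relators are $(3-2,-2)=(1,-2)$ and $(-2,5-2)=(-2,3)$. The matrix of $\partial_2:\mathbb Z^2\to\mathbb Z^2$ has determinant $1\cdot3-(-2)(-2)=-1$. So $\partial_2$ is an isomorphism, $H_1(K)=H_2(K)=0$, and $K$ is connected.

**Step 3: fundamental group.** In $S_5$, composing right to left, let $t=(1\,2\,3\,4\,5)$, $u=(1\,2)(3\,4)$ and $s=ut^{-1}$. Then $s$ sends $1\mapsto5\mapsto3\mapsto1$ and fixes $2$ and $4$: for instance $t^{-1}$ sends $5$ to $4$ and $u$ sends $4$ to $3$, so $s(5)=3$. So $s^3=1$. Also $st=u$, so $(st)^2=1$, and $t^5=1$. Both relators hold, and we obtain a nontrivial homomorphism $\pi_1(K)\to S_5$. $\square$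

The join $P*Q$ of two simplicial complexes has as simplices those of $P$, those of $Q$, and all $\alpha*\beta$ with $\alpha\in P$, $\beta\in Q$; for example, the join of a point $a$ with two points is a path with two edges. If $a$ is a point, $a*K$ is the cone on $K$.

**The candidate.** Let $K$ be as in Lemma 3 and let
$$Y=[0,1],\qquad X=a*K\cup_K b*K,\qquad f(a)=0,\quad f(b)=1,\quad f(w)=1\ \text{for all vertices } w \text{ of } K .$$
The map $f$ is simplicial, and its fiber over $\frac12$ is $\{\frac12a+\frac12k:k\in K\}\cong K$.

**Lemma 4.** *This $f$ is a $Y$-t.h.e.*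

*Proof.* We have $X_0=\{a\}$ and $X_1=b*K$, both contractible. $X_Y=X$ is the suspension of $K$. It is a union of two contractible subcomplexes with intersection $K$. It is simply connected by van Kampen, as $K$ is connected, and acyclic by Mayer–Vietoris, as $K$ is acyclic. So $X$ is contractible by (T2), and Lemma 1 applies. $\square$

## 7. Level sets in $K\times\sigma$ and covering spaces

**What a general $f'$ looks like.** Suppose $f'$ satisfies (i) for the candidate. Put $\Phi(k,y)=(1-y)a+yk$ and $F=f'\circ\Phi:K\times[0,1]\to[0,1]$. We shall see that $F(k,0)=0$ and $F(k,1)=1$. By (ii), the set $f'^{-1}(\frac12)\cong C=F^{-1}(\frac12)$ would be contractible.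

By the intermediate value theorem, the projection $C\to K$ is surjective. This is no contradiction: $[0,1]$ maps onto a circle. Comparing the homology of $C$ and $K$ gives nothing either, since both have the homology of a point. What remains is that $C\to K$, being null-homotopic, lifts to the universal covering of $K$.

**The case of an annulus.** Replace $K$ for the moment by $S^1$ and consider the spiral arc
$$\bigl\{(e^{i\theta},\tfrac14+\tfrac{\theta}{8\pi}):0\le\theta\le4\pi\bigr\}\subset S^1\times[0,1].$$
It is contractible and projects onto $S^1$. But it is not a level set $F^{-1}(\frac12)$ with $F=0$ on $S^1\times0$ and $F=1$ on $S^1\times 1$. Indeed, the path $\varphi\mapsto(e^{i\varphi},\frac18+\frac{\varphi}{8\pi})$, $-\pi\le\varphi\le7\pi$, runs from $y=0$ to $y=1$. It misses the arc, since a common point would have $\theta=\varphi+2\pi j$ and hence $\frac14+\frac j4=\frac18$, which is impossible for an integer $j$. But $F$ must take the value $\frac12$ on this path.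

There is a second way to see the obstruction, and it is the one that generalizes here. Suppose $C=F^{-1}(\frac12)$ lifts to $s:C\to\mathbb R$ over the covering $\mathbb R\to S^1$. For $e\in\mathbb R$ over $k\in S^1$, let $d(e)$ be the signed number of points of $C$ over $k$ whose lift is exactly $e$. As $e$ moves, points of $C$ appear and disappear in canceling pairs, and the two members of a pair have the same lift, so $d$ is constant. For fixed $k$, the $d(e)$ sum to the total signed count of crossings of $\frac12$ along $\{k\}\times[0,1]$, which is $1$. A sum of one constant over infinitely many sheets, with finitely many nonzero terms, cannot be $1$. For $m$ sheets we would get $md=1$ in integers, so $m=1$. The degree makes this precise, and works in any dimension.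

**Lemma 5.** *Let $\sigma$ be an $n$-simplex, $n\ge1$, $K$ a connected CW complex, and $F:K\times\sigma\to\sigma$ continuous with $F(K\times\tau)\subset\tau$ for every face $\tau\le\sigma$. Let $C=F^{-1}(\hat\sigma)$. Let $\pi:E\to K$ be a path-connected covering, and suppose there is a continuous $s:C\to E$ with $\pi s=\mathrm{pr}_K|_C$. Then $\pi$ is one-sheeted.*

*Proof.* Write $F_k=F(k,\cdot):\sigma\to\sigma$, and identify the affine hull of $\sigma$ with $\mathbb R^n$.

**Step 1: for each $k$ the total degree is $1$.** Since $F_k(\partial\sigma)\subset\partial\sigma$, the set $F_k^{-1}(\hat\sigma)$ is a compact subset of $\mathring\sigma$. The linear homotopy $(1-t)y+tF_k(y)$ from the identity to $F_k$ preserves every face, so it never takes the value $\hat\sigma$ on $\partial\sigma$. By homotopy invariance and normalization, $\deg(F_k,\mathring\sigma,\hat\sigma)=1$.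

**Step 2: distributing the degree over the sheets.** For $e\in E$ and $k=\pi(e)$ let
$$Z_e=\{y\in F_k^{-1}(\hat\sigma):s(k,y)=e\}.$$
The map $y\mapsto s(k,y)$ is continuous from the compact set $F_k^{-1}(\hat\sigma)$ to the discrete fiber $\pi^{-1}(k)$, so it takes finitely many values. Hence $F_k^{-1}(\hat\sigma)$ is the disjoint union of the $Z_e$ with $\pi(e)=k$; each $Z_e$ is compact and open in it, and only finitely many are nonempty. Call an open set $N$ *admissible for $e$* if
$$\overline N\subset\mathring\sigma,\qquad \overline N\cap F_k^{-1}(\hat\sigma)=Z_e\subset N.$$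
Such $N$ exist: take a small neighborhood of $Z_e$, which is disjoint from the compact set $F_k^{-1}(\hat\sigma)\setminus Z_e$. Define $d(e)=\deg(F_k,N,\hat\sigma)$. If $N,N'$ are admissible for $e$, then so is $N\cap N'$, and $F_k\ne\hat\sigma$ on $\overline N\setminus(N\cap N')$ and on $\overline{N'}\setminus(N\cap N')$. So excision gives the same value for $N$ and $N'$, and $d(e)$ is well defined. If $Z_e=\emptyset$, then $d(e)=0$. Choosing disjoint admissible sets for the finitely many nonempty $Z_e$, additivity and Step 1 give
$$\sum_{e\in\pi^{-1}(k)}d(e)=1\quad\text{for each }k\in K,\text{ with finitely many nonzero terms.}\tag{2}$$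

**Step 3: $d$ is constant on $E$.** Let $\gamma:[0,1]\to E$ be a path. We show that $d\circ\gamma$ is locally constant. Consider
$$\Gamma=\{(t,y)\in[0,1]\times\sigma: F(\pi\gamma(t),y)=\hat\sigma\}.$$
It is compact and misses $[0,1]\times\partial\sigma$. The two maps $\Gamma\to E$,
$$(t,y)\mapsto\gamma(t)\qquad\text{and}\qquad(t,y)\mapsto s(\pi\gamma(t),y),$$
both lift $(t,y)\mapsto\pi\gamma(t)$. By (T4), the set $\Gamma'$ where they agree is open and closed in $\Gamma$. So $\Gamma'$ and $\Gamma\setminus\Gamma'$ are both compact. The slice of $\Gamma'$ at time $t$ is $\Gamma'_t=Z_{\gamma(t)}$.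

Fix $t_0$ and an $N$ admissible for $\gamma(t_0)$. The set $\{(t,y)\in\Gamma':y\notin N\}$ is compact, and so is its projection to $[0,1]$, which does not contain $t_0$. Likewise the projection of $\{(t,y)\in\Gamma\setminus\Gamma':y\in\overline N\}$ is compact and does not contain $t_0$. So there is a closed interval $J$, a neighborhood of $t_0$ in $[0,1]$, such that for all $t\in J$ we have $\Gamma'_t\subset N$, and $(\Gamma\setminus\Gamma')_t$ misses $\overline N$. This says that $N$ is admissible for $\gamma(t)$ for all $t\in J$. So $d(\gamma(t))=\deg(F_{\pi\gamma(t)},N,\hat\sigma)$ for $t\in J$, and $F_{\pi\gamma(t)}\ne\hat\sigma$ on $\partial N$. By homotopy invariance this is constant on $J$. Hence $d\circ\gamma$ is locally constant on $[0,1]$, thus constant. As $E$ is path-connected, $d$ is a constant, also denoted $d$.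

**Step 4: counting sheets.** If there were infinitely many sheets, the finiteness in (2) would force $d=0$, and the sum would be $0$. So the number $m$ of sheets is finite, and (2) reads $md=1$ with integers $m\ge1$ and $d$. Hence $m=1$. $\square$

The lift $s$ is used twice: to split the level set over each $k$, and, through $\Gamma'$, to keep the splitting stable along paths.

## 8. The suspension example admits no $f'$

**Theorem 6.** *The conjecture is false. For the simplicial map $f:X\to Y=[0,1]$ of Section 6, with $X$ the suspension of the acyclic, non-simply connected complex $K$, $f$ is a $Y$-t.h.e., but no map $f':X\to Y$ satisfies (i) and (ii).*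

*Proof.* By Lemma 4, $f$ is a $Y$-t.h.e. Suppose $f'$ satisfies (i) and (ii).

**Step 1: boundary values of $f'$.** The triangular homotopy from $f$ to $f'$ keeps $f^{-1}(0)=\{a\}$ over $0$ and $f^{-1}(1)=b*K$ over $1$. So $f'(a)=0$ and $f'(b*K)=\{1\}$.

**Step 2: the level set projects to $K$ by a null-homotopic map.** Let $D=f'^{-1}(\frac12)$. By Lemma 2, $D$ is contractible. Let
$$\Phi:K\times[0,1]\to X,\qquad\Phi(k,y)=(1-y)a+yk .$$
It restricts to a homeomorphism $K\times(0,1)\to X\setminus(\{a\}\cup b*K)$, and the target contains $D$ by Step 1. Let $\rho=\mathrm{pr}_K\circ\Phi^{-1}:D\to K$. As $D$ is contractible, $\rho$ is homotopic to a constant map.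

**Step 3: the lift.** Let $\pi:E\to K$ be the universal covering. The constant map lifts to $E$, and by homotopy lifting (T4) the whole homotopy from it to $\rho$ lifts. Its end is a map $\tilde s:D\to E$ with $\pi\tilde s=\rho$.

**Step 4: applying Lemma 5.** Put $F=f'\circ\Phi:K\times[0,1]\to[0,1]$. By Step 1, $F(k,0)=0$ and $F(k,1)=1$. So Lemma 5 applies with $\sigma=[0,1]$, $n=1$. Here $C=F^{-1}(\frac12)\subset K\times(0,1)$ and $\Phi(C)\subset D$. The map $s=\tilde s\circ\Phi|_C$ satisfies $\pi s=\rho\,\Phi|_C=\mathrm{pr}_K|_C$. So $\pi$ is one-sheeted, that is, $\pi_1(K)=1$. This contradicts Lemma 3. $\square$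

**Remark.** One might read (ii) with the control map $f$ on $X$ instead of $f'$. The example still works. In that reading $g'(\frac12)\in f^{-1}(\frac12)$, the map $f'$ is constant with value $\frac12$ on $f^{-1}(\frac12)$, and $h_2'$ preserves $f^{-1}(\frac12)$. So $f^{-1}(\frac12)\cong K$ would be contractible, which is false.

## 9. The product structure over an open simplex

We now ask for which $f$ the map $f'$ exists. For this we extend the picture of Section 5 from the interval to all simplices.

Let $f:X\to Y$ be simplicial and $x\in X$ with $f(x)=\sum_vt_vv$. For $v$ with $t_v>0$ let $x_v\in X_v$ be the part of $x$ supported on the vertices over $v$, divided by $t_v$. Then $x=\sum_vt_vx_v$ inside the carrier simplex of $x$. For an $n$-simplex $\sigma$ with vertices $v_0,\dots,v_n$ define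
$$\Phi_\sigma:K_\sigma\times\sigma\to X_\sigma,\qquad\Phi_\sigma\bigl(x,\textstyle\sum t_iv_i\bigr)=\sum t_ix_{v_i}.$$
With the open star $\mathrm{st}\,\sigma=\bigcup_{\tau\ge\sigma}\mathring\tau$, define
$$\rho_\sigma:f^{-1}(\mathrm{st}\,\sigma)\to K_\sigma,\qquad\rho_\sigma(x)=\tfrac1{n+1}\textstyle\sum_ix_{v_i}.$$

*Example.* For the triangle $abc\to[0,1]$ of Section 1, $K_\sigma$ is a segment, and $\Phi_\sigma$ maps the rectangle $K_\sigma\times[0,1]$ onto the triangle, collapsing $K_\sigma\times0$ to $a$.

**Lemma 7.** *With this notation:*

1. *$K_\sigma$ is a CW complex with one cell $s\cap f^{-1}(\hat\sigma)$ for each simplex $s$ of $X$ with $f(s)=\sigma$. The cell is a product of $n+1$ simplices, of total dimension $\dim s-n$.*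
2. *$\Phi_\sigma$ and $\rho_\sigma$ are continuous, $f\Phi_\sigma=\mathrm{pr}_\sigma$, and $\rho_\sigma\Phi_\sigma(x,y)=x$ for $y\in\mathring\sigma$. The map $(\rho_\sigma,f)$ is inverse to the homeomorphism $\Phi_\sigma|:K_\sigma\times\mathring\sigma\to f^{-1}(\mathring\sigma)$. In particular $f^{-1}(y)\cong K_\sigma$ for all $y\in\mathring\sigma$.*
3. *$X_\sigma=X_{\partial\sigma}\cup_{\Phi_\sigma|}(K_\sigma\times\sigma)$, glued along $K_\sigma\times\partial\sigma$.*

*Proof.* **Part 1: the cells.** If $f(s)=\sigma$, then $s=s_0*\dots*s_n$, where $s_i$ is the face of $s$ over $v_i$. So $s\cap f^{-1}(\hat\sigma)=\{\frac1{n+1}\sum x_i:x_i\in s_i\}\cong s_0\times\dots\times s_n$. Since $\dim s+1=\sum(\dim s_i+1)$, its dimension is $\dim s-n$. Its faces come from the faces of $s$ over $\sigma$. If $f(s)$ properly contains $\sigma$, then $s\cap f^{-1}(\hat\sigma)$ is the cell of the face of $s$ over $\sigma$; if $f(s)$ does not contain $\sigma$, the intersection is empty. So these cells cover the closed set $K_\sigma\subset X$, and its subspace topology is the weak topology.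

**Part 2: the product over $\mathring\sigma$.** The function $x\mapsto x_v$ is continuous on the part of each closed simplex where $t_v>0$. The set $\mathrm{st}\,\sigma$ is open, being given by the positivity of the coordinates at $v_0,\dots,v_n$. So $\rho_\sigma$ is continuous on the open set $f^{-1}(\mathrm{st}\,\sigma)$. On (cell)$\times\sigma$ the map $\Phi_\sigma$ is polynomial in barycentric coordinates, and these sets form a locally finite closed cover of $K_\sigma\times\sigma$, so $\Phi_\sigma$ is continuous. Clearly $f\Phi_\sigma(x,\sum t_iv_i)=\sum t_iv_i$. If all $t_i>0$, then $(\Phi_\sigma(x,y))_{v_i}=x_{v_i}$, so $\rho_\sigma\Phi_\sigma(x,y)=\frac1{n+1}\sum x_{v_i}=x$. Conversely, for $x\in f^{-1}(\mathring\sigma)$ with $f(x)=\sum t_iv_i$, $\Phi_\sigma(\rho_\sigma(x),f(x))=\sum t_ix_{v_i}=x$.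

**Part 3: the gluing.** By Part 2, $X_{\partial\sigma}\sqcup(K_\sigma\times\sigma)\to X_\sigma$ is surjective, is injective on $X_{\partial\sigma}$ and on $K_\sigma\times\mathring\sigma$ with disjoint images, and maps $K_\sigma\times\partial\sigma$ into $X_{\partial\sigma}$. It remains to see that it is a quotient map. Let $A\subset X_\sigma$ have closed preimage. We test $A$ on closed simplices $s$ of $X_\sigma$. If $s\subset X_{\partial\sigma}$, then $A\cap s$ is closed. If $f(s)=\sigma$, then $s$ is the image under $\Phi_\sigma$ of the compact set (cell of $s$)$\times\sigma$: a point of $s$ is $\sum t_ix_i$ with $x_i\in s_i$, where the $x_i$ with $t_i=0$ are chosen freely. So $A\cap s$ is the image of a compact set, hence closed. $\square$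

## 10. Equivalences and acyclic fibers

**Proposition 8.** *$f$ is a $Y$-t.h.e. if and only if $X_v$ is contractible for each vertex $v$ and $K_\sigma$ is acyclic for each simplex $\sigma$ with $\dim\sigma\ge1$.*

For $Y=[0,1]$ this was done by hand in Section 5.

*Proof.* **Step 1: acyclic preimages make $f$ a homology isomorphism.** Let $L\subset Y$ be a finite subcomplex with $X_\tau$ acyclic for all $\tau\in L$. We claim that $f:X_L\to L$ is a homology isomorphism. Use induction on the number of simplices, starting with $L=\emptyset$. Otherwise let $\tau$ be a maximal simplex of $L$ and write $L=L'\cup\tau$ with $L'\cap\tau=\partial\tau$. Then $X_L=X_{L'}\cup X_\tau$ and $X_{L'}\cap X_\tau=X_{\partial\tau}$. The claim holds for $L'$ and for $\partial\tau$, which have fewer simplices, and for $\tau$, since $X_\tau$ and $\tau$ are acyclic. Mayer–Vietoris and the five lemma give it for $L$.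

**Step 2: passing from faces to $\sigma$.** Let $\dim\sigma=n\ge1$ and suppose $X_\tau$ is acyclic for all $\tau<\sigma$. We claim: $X_\sigma$ is acyclic if and only if $K_\sigma$ is. By Step 1, $X_{\partial\sigma}\to\partial\sigma$ is a homology isomorphism. By the five lemma in the sequences of the pairs, $X_\sigma$ is acyclic if and only if
$$f_*:H_*(X_\sigma,X_{\partial\sigma})\to H_*(\sigma,\partial\sigma)\tag{3}$$
is an isomorphism. If $K_\sigma=\emptyset$, then $X_\sigma=X_{\partial\sigma}$, the left side is $0$ and the right side is not, so neither $X_\sigma$ nor $K_\sigma$ is acyclic. Otherwise Lemma 7(3) gives a homeomorphism $(K_\sigma\times\sigma)/(K_\sigma\times\partial\sigma)\cong X_\sigma/X_{\partial\sigma}$. Both pairs are CW pairs, so $\Phi_\sigma$ induces an isomorphism on relative homology. Since $f\Phi_\sigma=\mathrm{pr}_\sigma$, the map (3) becomes the map induced by the projection,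
$$H_*(K_\sigma\times(\sigma,\partial\sigma))\to H_*(\sigma,\partial\sigma),\qquad\text{that is,}\qquad H_{*-n}(K_\sigma)\to H_{*-n}(\mathrm{pt}),$$
by the Künneth theorem and its naturality. It is an isomorphism if and only if $K_\sigma$ is acyclic.

Since $K_v=X_v$ for vertices, induction on dimension gives: *all $X_\sigma$ are acyclic if and only if all $K_\sigma$ are acyclic.*

**Step 3: necessity.** If $f$ is a $Y$-t.h.e., then all $X_\sigma$ are contractible by Lemma 1. So all $X_v$ are contractible, and by Step 2 all $K_\sigma$ are acyclic.

**Step 4: sufficiency, reduced to simple connectivity.** Let the $X_v$ be contractible and the $K_\sigma$ acyclic for $\dim\sigma\ge1$. By Step 2 all $X_\sigma$ are acyclic, in particular connected. By (T2) and Lemma 1 it suffices that each $X_\sigma$ is simply connected. For vertices this is given. Let $\sigma$ have vertices $v_0,\dots,v_n$, $n\ge1$.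

**Step 5: $X_\sigma$ is simply connected.** Collapse each of the disjoint contractible subcomplexes $X_{v_i}$ to a point $q_i$. By (T3) the resulting CW complex $Q$ is homotopy equivalent to $X_\sigma$. Its vertices are the $q_i$, because every vertex of $X_\sigma$ lies over some $v_i$. Its $1$-cells are the edges of $X$ over the edges $v_iv_j$, which by Lemma 7(1) are the $0$-cells of $K_{v_iv_j}$.

A $1$-cell of $K_{v_iv_j}$ is a $2$-simplex of $X$ over $v_iv_j$, and its ends are the two edges of this triangle over $v_iv_j$. The third edge lies in $X_{v_i}$ or $X_{v_j}$ and is collapsed. So in $Q$ the triangle is a homotopy, rel endpoints, between the other two edges. As $K_{v_iv_j}$ is nonempty and connected, so is its $1$-skeleton, and all $1$-cells of $Q$ over $v_iv_j$, directed from $q_i$ to $q_j$, represent one class $e_{ij}$ in the fundamental groupoid of $Q$, with $e_{ji}=e_{ij}^{-1}$.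

For distinct $i,j,k$ the set $K_{v_iv_jv_k}$ is nonempty, so there is a simplex of $X$ over $v_iv_jv_k$, and it has a triangle as a face with one vertex over each of $v_i,v_j,v_k$. This gives $e_{ij}e_{jk}=e_{ik}$. Put $e_{00}=1$. Then $e_{ij}=e_{0i}^{-1}e_{0j}$ for all $i\ne j$: if $i,j\neq 0$ this is the relation for the triple $0,i,j$; if one of them is $0$ it is immediate.

Every loop in $Q$ at $q_0$ is homotopic to a product of $1$-cells $e_{0i_1}e_{i_1i_2}\cdots e_{i_r0}$, and
$$e_{0i_1}\,(e_{0i_1}^{-1}e_{0i_2})\,(e_{0i_2}^{-1}e_{0i_3})\cdots(e_{0i_r}^{-1}e_{00})=1 .$$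
So $\pi_1(Q)=1$, and $X_\sigma$ is simply connected. $\square$

## 11. Contractible point inverses as the exact condition

Proposition 8 leaves a gap between "acyclic" and "contractible" for the fibers. The next theorem says that this gap is the only obstruction, and that changing $f$ to another $f'$ never helps.

**Theorem 9.** *Let $f$ be a $Y$-t.h.e. The following are equivalent.*

1. *There is $f'$ satisfying (i) and (ii) of the conjecture.*
2. *There is a map $f'$ that is $Y$-triangular homotopic to $f$ with $f'^{-1}(\hat\sigma)$ contractible for every $\sigma$ with $\dim\sigma\ge1$.*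
3. *$K_\sigma$ is simply connected for every $\sigma$ with $\dim\sigma\ge1$.*
4. *All point inverses of $f$ are contractible.*
5. *$f:(X,f)\to(Y,\mathrm{id}_Y)$ is itself an $(Sd^i\,Y)$-t.h.e. for all $i\ge0$.*

*In particular, if $f'$ exists, then $f'=f$ already works.*

*Proof.* By Proposition 8 and Lemma 1, $X_v$ is contractible for each vertex $v$ and each $K_\sigma$ is acyclic, in particular nonempty and connected.

**(5) ⇒ (1): take the map itself.** Put $i=1$ and $f'=f$. The constant homotopy at $f$ is $Y$-triangular, which is (i), and (5) for $i=1$ is (ii).

**(1) ⇒ (2): look over barycenters.** This is Lemma 2.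

**(2) ⇒ (3): Lemma 5 in dimension $n$.** Fix $\sigma$ with $n=\dim\sigma\ge1$ and put $K=K_\sigma$, $D=f'^{-1}(\hat\sigma)$.

First, $D$ projects to $K$. Since $f'$ is the end of a $Y$-triangular homotopy starting at $f$,
$$f'(f^{-1}(\mathring\tau))\subset\tau\qquad\text{for all }\tau\in Y.\tag{4}$$
If $x\in D\cap f^{-1}(\mathring\tau)$, then $\hat\sigma=f'(x)\in\tau$, so $\sigma\le\tau$. Thus $D\subset f^{-1}(\mathrm{st}\,\sigma)$, and $\rho_\sigma|_D:D\to K$ is defined. Note that $D$ may well contain points over simplices larger than $\sigma$; this is why $\rho_\sigma$ was defined on the whole open star.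

Second, the lift. As $D$ is contractible, $\rho_\sigma|_D$ is homotopic to a constant map. So by (T4) it lifts to $\tilde s:D\to E$, where $\pi:E\to K$ is the universal covering.

Third, the map to which Lemma 5 applies. Let $F=f'\circ\Phi_\sigma:K\times\sigma\to Y$. If $\tau\le\sigma$ and $y\in\tau$, let $\tau'\le\tau$ be the face with $y\in\mathring\tau'$. Then $f\Phi_\sigma(k,y)=y\in\mathring\tau'$, so $F(k,y)\in\tau'\subset\tau$ by (4). Hence $F$ maps into $\sigma$ and $F(K\times\tau)\subset\tau$ for all $\tau\le\sigma$. The set $C=F^{-1}(\hat\sigma)$ lies in $K\times\mathring\sigma$, and $\Phi_\sigma(C)\subset D$. Put $s=\tilde s\circ\Phi_\sigma|_C$. By Lemma 7(2), $\pi s=\rho_\sigma\Phi_\sigma|_C=\mathrm{pr}_K|_C$. Lemma 5 shows that $\pi$ is one-sheeted, that is, $\pi_1(K_\sigma)=1$.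

**(3) ⇒ (4): from barycenters to all points.** By Lemma 7(2), the point inverses over $\mathring\sigma$ are homeomorphic to $K_\sigma$. For vertices these are the contractible $X_v$. For $\dim\sigma\ge1$, $K_\sigma$ is a simply connected acyclic CW complex, hence contractible by (T2).

**(4) ⇒ (5): subdivide $X$ compatibly.** For each simplex $s$ of $X$ choose a point of $\mathring s$ which maps to the barycenter of $f(s)$. For instance, if $s=s_0*\dots*s_n$ with $s_i$ over the vertices $v_i$ of $f(s)$, take $\frac1{n+1}\sum\hat s_i$. Let $X'$ be the derived subdivision of $X$ with these points as new vertices. A simplex of $X'$ is spanned by the chosen points of a chain $s_0<\dots<s_k$. It lies in $s_k$, where $f$ is linear, so it is mapped linearly onto the simplex spanned by the barycenters of $f(s_0)\le\dots\le f(s_k)$. Hence $f:X'\to Sd\,Y$ is simplicial. Iterating, we get subdivisions $X^{(i)}$ of $X$ with $f:X^{(i)}\to Sd^i\,Y$ simplicial, for every $i\ge0$. All these complexes are finite-dimensional and locally finite. The point inverses are those of $f$, which are contractible. In particular the inverses of vertices of $Sd^i\,Y$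 are contractible, and those of barycenters of simplices of $Sd^i\,Y$ are acyclic. By Proposition 8, applied to $f:X^{(i)}\to Sd^i\,Y$, the map $f$ is an $(Sd^i\,Y)$-t.h.e. $\square$

## 12. Which $Y$, and which dimension of $X$

**Corollary 10.**

- *(a) For a given $Y$, the conjecture holds for all $f:X\to Y$ if and only if $\dim Y\le0$.*
- *(b) The conjecture holds whenever $\dim X\le2$, and fails for some $X$ with $\dim X=3$.*

*Proof of (a).* If $\dim Y\le0$, then $Sd\,Y=Y$ and $f'=f$ works. Let $\dim Y\ge1$.

**Step 1: the complex over $Y$.** Let $v$ be a non-isolated vertex of $Y$, with finite link $\Lambda\ne\emptyset$, and let $K$ be as in Lemma 3. Put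
$$X=\{\tau\in Y:v\notin\tau\}\ \cup\ \Lambda*K\ \cup\ b*K ,$$
where $\Lambda$ is common to the first two parts and $K$ to the last two. Let $f$ send $b$ and all vertices of $K$ to $v$, and let it be the identity on the other vertices. The simplices $\lambda*\kappa$ go to $\lambda*v\in Y$, and those of $b*K$ go to $v$, so $f$ is simplicial. Since $\Lambda$ and $K$ are finite, $X$ is finite-dimensional and locally finite. For $Y=[0,1]$ and $v=1$ this is the example of Section 6, with $a=0$.

**Step 2: $f$ is a $Y$-t.h.e.** We check Lemma 1. If $v\notin\sigma$, then $X_\sigma=\sigma$. Next, $X_v=b*K$. Finally let $\sigma=v*\lambda$ with $\lambda\in\Lambda$. The simplices of $X$ with all vertices over $\sigma$ are those of $\lambda*K$ and of $b*K$, so $X_\sigma=\lambda*K\cup b*K$. This is a union of two contractible subcomplexes whose intersection is the connected acyclic complex $K$. So $X_\sigma$ is simply connected by van Kampen, acyclic by Mayer–Vietoris, and contractible by (T2).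

**Step 3: no $f'$ exists.** Take $\sigma=v*\lambda$ with $\lambda\in\Lambda$. The simplices of $X$ mapping onto $\sigma$ are the $\lambda*\kappa$ with $\kappa\in K$. Over $\hat\sigma$, the part of a point lying over each vertex of $\lambda$ is that vertex, and the part over $v$ is an arbitrary point of $K$. So $K_\sigma\cong K$, which is not simply connected. By Theorem 9, (1) ⇒ (3), there is no $f'$. $\square$

*Proof of (b).* Let $f$ be a $Y$-t.h.e. with $\dim X\le2$, and let $\dim\sigma\ge1$. By Lemma 7(1), $\dim K_\sigma\le\dim X-\dim\sigma\le1$. By Proposition 8, $K_\sigma$ is acyclic. So it is an acyclic graph, that is, a tree, and is simply connected. Theorem 9, (3) ⇒ (1), gives the conclusion, with $f'=f$. The example of Theorem 6 has $\dim X=3$, because $K$ has dimension $2$ and $X$ is the union of two cones on it. $\square$
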